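\title{Weakly equivalent formal Lipschitz sums are equivalent}

\begin{abstract}
A metric current in Lang's sense acts on tuples $(f,\pi^1,\dots,\pi^k)$ of Lipschitz functions, which stand for differential forms $f\,d\pi^1\wedge\dots\wedge d\pi^k$. On the cube $Q=[0,1]^d$ a summable series of such tuples also defines an actual form with $L^\infty$ coefficients. We prove that two series take the same value on every metric current if and only if they define the same form. In top degree $k=d$ this answers a question left open by Tak\'a\v{c}. No finite-mass assumption is made. The proof regularizes the current and not the Lipschitz maps: every current on $Q$ is a pointwise limit of currents with continuous densities that satisfy the same bound. The result holds in every degree and on every compact metric space that is locally bi-Lipschitz to a cube.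
\end{abstract}

\section{The question and the results}\label{sec:intro}

A metric space carries no differential forms. The theory of metric currents replaces the form $f\,d\pi^1\wedge\dots\wedge d\pi^k$ by the tuple $(f,\pi^1,\dots,\pi^k)$ of Lipschitz functions and defines a current as a functional on such tuples. On a cube, Lipschitz functions are differentiable almost everywhere, so a tuple does define a form, and many different tuples, or sums of tuples, define the same form. This paper asks whether a current can tell them apart.

\subsection{Currents and formal sums}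

Let $X$ be a compact metric space. We write $\operatorname{Lip}(X)$ for the real-valued Lipschitz functions on $X$, all of which are bounded, $\operatorname{Lip}(f)$ for the least Lipschitz constant of $f$, and
\[
\|f\|_L=\max\{\|f\|_\infty,\operatorname{Lip}(f)\}.
\]
Any equivalent norm that is nondecreasing in $\|f\|_\infty$ and in $\operatorname{Lip}(f)$, such as the sum of the two, may be used instead, with the same proofs. We say that $f_n$ \emph{$L$-converges} to $f$, and write $f_n\to_L f$, if $f_n\to f$ pointwise and $\sup_n\operatorname{Lip}(f_n)<\infty$. For tuples the notation is understood componentwise.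

\begin{definition}\label{def:current}
Let $k\ge1$. A \emph{metric $k$-current} on $X$ is a $(k+1)$-linear map $T\colon\operatorname{Lip}(X)\times\operatorname{Lip}(X)^k\to\mathbb R$ with the following two properties.
\begin{itemize}
\item[(C)] \emph{Continuity:} $T(f_n,\pi_n)\to T(f,\pi)$ whenever $f_n\to_L f$ and $\pi_n\to_L\pi$.
\item[(L)] \emph{Locality:} $T(f,\pi)=0$ whenever some $\pi^j$ is constant on a neighborhood of $\{f\ne0\}$.
\end{itemize}
The space of metric $k$-currents on $X$ is denoted by $\mathcal D_k(X)$.
\end{definition}

This is Lang's formulation. Locality expresses that only the differentials $d\pi^j$ matter, and only where $f\neq0$. The set $\{f\ne0\}$ is open, hence a neighborhood of itself, so (L) says that $T(f,\pi)=0$ as soon as some $\pi^j$ is constant on $\{f\ne0\}$; we use (L) in this form. Lemma~\ref{lem:locality} shows that asking for vanishing only when $\pi^j$ is constant on an open set containing the closure of $\{f\neq0\}$ gives the same class. No finite-mass condition is imposed: we do not assume that $|T(f,\pi)|\le\int|f|\,d\mu\,\prod_j\operatorname{Lip}(\pi^j)$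 for some finite measure $\mu$. What the axioms do give (this is known for the cube, and proved in Lemma~\ref{lem:bound}) is a constant $C_T<\infty$ with
\begin{equation}\label{eq:bound}
|T(f,\pi)|\le C_T\,\|f\|_L\prod_{j=1}^k\operatorname{Lip}(\pi^j)\qquad\text{for all }(f,\pi).
\end{equation}

A \emph{formal Lipschitz sum of degree $k$} on $X$ is an expression $\mathbf s=\sum_{i\in\mathbb N}(f_i,\pi_i)$ with $f_i\in\operatorname{Lip}(X)$, $\pi_i\in\operatorname{Lip}(X)^k$ and
\begin{equation}\label{eq:summable}
\sum_i\|f_i\|_L\prod_{j=1}^k\operatorname{Lip}(\pi_i^j)<\infty .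
\end{equation}
Finite sums are included by taking $f_i=0$ for large $i$. By \eqref{eq:bound}, the series $T(\mathbf s):=\sum_iT(f_i,\pi_i)$ converges absolutely for every $T\in\mathcal D_k(X)$. Two sums $\mathbf s,\mathbf s'$ are \emph{equivalent} if $T(\mathbf s)=T(\mathbf s')$ for every $T\in\mathcal D_k(X)$.

\subsection{The form of a sum on the cube}

Let $Q=[0,1]^d$ with the Euclidean distance and coordinates $x^1,\dots,x^d$. By Rademacher's theorem a function $g\in\operatorname{Lip}(Q)$ is differentiable almost everywhere, with $|\nabla g|\le\operatorname{Lip}(g)$. Let $\mathcal I(d,k)$ be the set of multi-indices $I=(i_1<\dots<i_k)$ with entries in $\{1,\dots,d\}$; it is empty if $k>d$. For $\pi\in\operatorname{Lip}(Q)^k$ and $I\in\mathcal I(d,k)$ put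
\[
M_I(\pi)=\det\big(\partial_{i_a}\pi^b\big)_{a,b=1}^k ,
\qquad\text{so that}\qquad d\pi^1\wedge\dots\wedge d\pi^k=\sum_I M_I(\pi)\,dx^I,
\]
where $dx^I=dx^{i_1}\wedge\dots\wedge dx^{i_k}$. For $k=d$ there is one minor, the Jacobian $\det\mathrm D\pi$. Hadamard's inequality (a determinant is at most the product of the Euclidean lengths of its columns) gives $|M_I(\pi)|\le\prod_b\operatorname{Lip}(\pi^b)$ a.e. Hence, for a formal Lipschitz sum $\mathbf s$ of degree $k$ on $Q$, the series
\[
\omega_I(\mathbf s)=\sum_i f_i\,M_I(\pi_i)
\]
converges absolutely in $L^\infty(Q)$, and $\omega(\mathbf s)=\sum_I\omega_I(\mathbf s)\,dx^I$ is a $k$-form with $L^\infty$ coefficients, an element of $L^\infty(Q;\Lambda^k\mathbb R^d)$. Two sums $\mathbf s,\mathbf s'$ on $Q$ are \emph{weakly equivalent} if $\omega(\mathbf s)=\omega(\mathbf s')$ a.e. For $k=d$, $\mathbf s=\sum_i(f_i,\pi_i)$ and $\mathbf s'=\sum_i(g_i,\kappa_i)$ this reads $\sum_if_i\det\mathrm D\pi_i=\sum_ig_i\det\mathrm D\kappa_i$ a.e.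

The model currents on $Q$ are those with an integrable density: for $u\in L^1(Q)$ and $I\in\mathcal I(d,k)$,
\begin{equation}\label{eq:model}
T_{u,I}(f,\pi)=\int_Q u\,f\,M_I(\pi)\,dx .
\end{equation}
They are currents (Proposition~\ref{prop:model}), and absolute convergence in $L^\infty(Q)$ gives
\begin{equation}\label{eq:modelsum}
T_{u,I}(\mathbf s)=\int_Q u\,\omega_I(\mathbf s)\,dx .
\end{equation}
So the model currents see the form $\omega(\mathbf s)$ and nothing else, and together they determine it. It is known that equivalent sums of degree $d$ on $Q$ are weakly equivalent, and \eqref{eq:modelsum} is a proof. The converse is regarded as natural to expect in \cite{Takac} but is left open there: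

\begin{quote}
\emph{Let $d\ge2$. Are any two weakly equivalent formal Lipschitz sums of degree $d$ on $Q=[0,1]^d$ equivalent?}
\end{quote}

If every current were a model current, \eqref{eq:modelsum} would answer yes. But Definition~\ref{def:current} provides no density. The right side of \eqref{eq:bound} contains $\operatorname{Lip}(f)$ and the Lipschitz constants of the single components $\pi^j$, which the $L^\infty$ function $f\det\mathrm D\pi$ does not control. A priori a current could depend on how a form is written as a sum.

\subsection{Results}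

\begin{theorem}\label{thm:A}
Let $d\ge1$. Two formal Lipschitz sums of degree $d$ on $Q=[0,1]^d$ are equivalent if and only if they are weakly equivalent.
\end{theorem}

The theorem rests on an approximation of arbitrary currents by model currents in which the constant of \eqref{eq:bound} does not grow.

\begin{theorem}\label{thm:approx}
Let $d,k\ge1$, let $T\in\mathcal D_k(Q)$, and let $C_T$ be a constant for which \eqref{eq:bound} holds. For every $\varepsilon\in(0,\frac12)$ there are functions $u^I_\varepsilon\in C(Q)$, $I\in\mathcal I(d,k)$, such that the currents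
\[
T_\varepsilon(f,\pi)=\sum_{I}\int_Q u^I_\varepsilon\, f\,M_I(\pi)\,dx
\]
satisfy
\begin{itemize}
\item[(a)] $|T_\varepsilon(f,\pi)|\le C_T\|f\|_L\prod_j\operatorname{Lip}(\pi^j)$ for all $\varepsilon$, $f$, $\pi$;
\item[(b)] $T_\varepsilon(f,\pi)\to T(f,\pi)$ as $\varepsilon\to0$, for every $(f,\pi)$.
\end{itemize}
\end{theorem}

The same method treats all degrees, and a partition of unity carries the result to spaces that look locally like $Q$. Let $X$ be a compact metric space. A \emph{chart} is a bijection $h\colon K\to Q$ with $h$ and $h^{-1}$ Lipschitz, where $K\subset X$ is a closed set with nonempty interior in $X$. For a formal Lipschitz sum $\mathbf s=\sum_i(f_i,\pi_i)$ on $X$ let $\mathbf s^h=\sum_i(f_i\circ h^{-1},\pi_i\circ h^{-1})$. This is a formal Lipschitz sum on $Q$, because composing with $h^{-1}$ does not increase $\|\cdot\|_\infty$ and multiplies Lipschitz constants by at most $\operatorname{Lip}(h^{-1})$. We call $\mathbf s,\mathbf s'$ \emph{weakly equivalent in the chart $h$} if $\omega(\mathbf s^h)=\omega(\mathbf s'^h)$ a.e.\ in $Q$.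

\begin{theorem}\label{thm:B}
Let $d\ge1$ and let $X$ be a compact metric space in which every point has a closed neighborhood bi-Lipschitz to $[0,1]^d$. Let $k\ge1$. Two formal Lipschitz sums of degree $k$ on $X$ are equivalent if and only if they are weakly equivalent in every chart. For equivalence it suffices that they are weakly equivalent in finitely many charts whose domains have interiors that cover $X$. If $k>d$, then $\mathcal D_k(X)=\{0\}$.
\end{theorem}

The hypothesis holds for a compact Lipschitz manifold with or without boundary, and for the closure of a bounded Lipschitz domain in $\mathbb R^d$: near a boundary point such a set has the form $\{x^d\ge\gamma(x')\}$ with $\gamma$ Lipschitz, and $(x',x^d)\mapsto(x',x^d-\gamma(x'))$ is a bi-Lipschitz map onto a piece of a half-space. For $X=Q$ the identity is a chart whose domain covers $X$.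

\section{The difficulty and the idea}\label{sec:idea}

\subsection{Why smoothing the maps does not suffice}

The simplest weak equivalences are the rules of calculus: $(f,g,g,\dots)$ has form zero, and $(f,gh,\dots)$ has the same form as $(fg,h,\dots)+(fh,g,\dots)$. Currents respect these rules (Lemma~\ref{lem:calculus}). It follows that for a polynomial map $p\colon Q\to\mathbb R^d$ and $T\in\mathcal D_d(Q)$,
\[
T(f,p)=\Lambda(f\det\mathrm Dp),\qquad \Lambda(h):=T(h,x^1,\dots,x^d)
\]
(Lemma~\ref{lem:poly}). This settles the question for finite sums with polynomial maps: both sides are $\Lambda$ of one and the same Lipschitz function.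

Now take weakly equivalent finite sums $\sum_i(f_i,\pi_i)$ and $\sum_i(g_i,\kappa_i)$ with Lipschitz maps, and choose polynomial maps $p_{i,n}\to_L\pi_i$, $q_{i,n}\to_L\kappa_i$ whose gradients converge a.e. By (C) the difference of the values of $T$ on the two sums is $\lim_n\Lambda(h_n)$, where $h_n=\sum_if_i\det\mathrm Dp_{i,n}-\sum_ig_i\det\mathrm Dq_{i,n}$. The functions $h_n$ tend to $0$ boundedly and a.e. But $\Lambda$ is continuous only along $L$-convergent sequences, and $\operatorname{Lip}(h_n)$ involves second derivatives of the approximating polynomials, on which there is no bound. The way out is to keep the sums fixed and to regularize $T$.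

\subsection{An example: the current along an edge}

The idea is already visible for $d=2$, $k=1$ and the current of integration along the bottom edge of the square,
\[
E(f,\pi)=\int_0^1 f(t,0)\,\frac{d}{dt}\pi(t,0)\,dt .
\]
Locality is clear. For continuity write $a_n(t)=f_n(t,0)$, $b_n(t)=\pi_n(t,0)$, and likewise $a,b$; $L$-convergence on $Q$ is uniform, and
\[
\int_0^1a_nb_n'-\int_0^1ab'=\int_0^1(a_n-a)\,b_n'+\big[a\,(b_n-b)\big]_0^1-\int_0^1a'\,(b_n-b)\ \longrightarrow\ 0 .
\]
The edge is a null set, so the a.e.\ defined form $\omega(\mathbf s)$ says nothing directly about it. We show that $E(\mathbf s)$ is nevertheless determined by $\omega(\mathbf s)$.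

Push the edge into the square. For $r\in[0,1]$ the map $\varphi_r(x^1,x^2)=(x^1,r+(1-r)x^2)$ sends $Q$ into $Q$, and
\[
E_r(f,\pi):=E(f\circ\varphi_r,\pi\circ\varphi_r)=\int_0^1f(t,r)\,\partial_1\pi(t,r)\,dt .
\]
Each $E_r$ still lives on a null set, but the average over $r\in[0,\varepsilon]$ does not. By Fubini's theorem,
\[
\bar E_\varepsilon(f,\pi):=\frac1\varepsilon\int_0^\varepsilon E_r(f,\pi)\,dr=\int_Q u_\varepsilon\,f\,\partial_1\pi\,dx,\qquad u_\varepsilon=\varepsilon^{-1}\mathbf 1_{\{x^2\le\varepsilon\}} ,
\]
so $\bar E_\varepsilon(\mathbf s)=\int_Qu_\varepsilon\,\omega_{(1)}(\mathbf s)\,dx$. As $r\to0$ we have $f\circ\varphi_r\to_Lf$ and $\pi\circ\varphi_r\to_L\pi$, so $E_r(f,\pi)\to E(f,\pi)$ and therefore $\bar E_\varepsilon(f,\pi)\to E(f,\pi)$. Finally $|\bar E_\varepsilon(f_i,\pi_i)|\le\|f_i\|_\infty\operatorname{Lip}(\pi_i)$, which is summable and independent of $\varepsilon$. Dominated convergence for series gives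
\[
E(\mathbf s)=\lim_{\varepsilon\to0}\int_Qu_\varepsilon\,\omega_{(1)}(\mathbf s)\,dx ,
\]
and the right side depends only on $\omega(\mathbf s)$.

Three things were used: maps of $Q$ into itself that are $1$-Lipschitz and close to the identity; the fact that the average of $E$ over these maps has a density; and a bound that is uniform in $\varepsilon$. For a general $T$ we do not know in which direction it is concentrated, so we average over a $d$-parameter family of maps. The convergence and the bound come from (C) and \eqref{eq:bound}. The density is the real point, because there is no formula for $T$ to which Fubini's theorem applies. The calculus rules of Section~\ref{sec:calculus} supply such a formula on polynomial maps, and that turns out to be enough.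

\section{Lipschitz functions and first properties of currents}\label{sec:prelim}

Throughout, $X$ is a compact metric space and $k\ge1$. We use the following facts.

\begin{itemize}
\item[(F1)] \emph{$L$-convergence is uniform.} If $f_n\to f$ pointwise and all $f_n$ are $L$-Lipschitz, then $f$ is $L$-Lipschitz and $\|f_n-f\|_\infty\le2L\delta+\max_N|f_n-f|$ for every finite $\delta$-net $N$. Since $\operatorname{Lip}(fg)\le\|f\|_\infty\operatorname{Lip}(g)+\|g\|_\infty\operatorname{Lip}(f)$, products of $L$-convergent sequences $L$-converge.
\item[(F2)] \emph{McShane extension.} If $K$ is a compact subset of a metric space $Z$ and $g\colon K\to\mathbb R$ is $L$-Lipschitz, then $\mathcal E_Lg(x)=\inf_{y\in K}(g(y)+L\operatorname{dist}(x,y))$ is an $L$-Lipschitz extension of $g$ to $Z$, and $\sup_Z|\mathcal E_Lg-\mathcal E_Lg'|\le\sup_K|g-g'|$.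
\item[(F3)] \emph{Partitions of unity.} If $U_1,\dots,U_m$ are open and cover $X$, there are $\chi_1,\dots,\chi_m\in\operatorname{Lip}(X)$ with $\sum_l\chi_l=1$ and $\{\chi_l\ne0\}\subset U_l$. Take $\psi_l=\operatorname{dist}(\cdot,X\setminus U_l)$, or $\psi_l=1$ if $U_l=X$, and $\chi_l=\psi_l/\sum_{l'}\psi_{l'}$; the denominator is Lipschitz and has a positive minimum.
\end{itemize}

\begin{lemma}[Readings of locality]\label{lem:locality}
Let $T$ be $(k+1)$-linear and satisfy \textup{(C)}. Suppose that $T(f,\pi)=0$ whenever some $\pi^j$ is constant on an open set containing $\operatorname{spt}f=\overline{\{f\neq0\}}$. Then $T(f,\pi)=0$ whenever some $\pi^j$ is constant on $\{f\ne0\}$.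
\end{lemma}

\begin{proof}
Let $\pi^j$ be constant on the open set $U=\{f\neq0\}$ and put $f_n=\max(f-\frac1n,0)+\min(f+\frac1n,0)$. Then $\operatorname{spt}f_n\subset\{|f|\ge\frac1n\}\subset U$, so $T(f_n,\pi)=0$. Also $f_n\to_Lf$, since $|f_n-f|\le\frac1n$ and $f_n$ is the composition of $f$ with a $1$-Lipschitz function. Apply (C).
\end{proof}

By linearity, (L) says that $T(f,\pi)$ does not change when $\pi^j$ is replaced by a function that differs from $\pi^j$ by a constant on $\{f\ne0\}$.

\begin{lemma}[The bound]\label{lem:bound}
For every $T\in\mathcal D_k(X)$ there is $C_T<\infty$ such that \eqref{eq:bound} holds.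
\end{lemma}

\begin{proof}
If $f=0$ or some $\pi^j$ is constant, both sides vanish. Otherwise, by homogeneity and since constants may be subtracted from the $\pi^j$, it suffices to bound $T$ on the set of tuples with $\|f\|_L\le1$, $\operatorname{Lip}(\pi^j)\le1$ and $\pi^j(x_0)=0$ for a fixed point $x_0$. These functions are uniformly bounded and uniformly Lipschitz. If $|T(f_n,\pi_n)|\to\infty$ along a sequence in this set, the Arzel\`a--Ascoli theorem gives a uniformly convergent, hence $L$-convergent, subsequence, along which $T(f_n,\pi_n)$ converges by (C). This is a contradiction.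
\end{proof}

\begin{lemma}[Push-forward]\label{lem:push}
Let $\psi\colon Y\to X$ be a Lipschitz map between compact metric spaces and $S\in\mathcal D_k(Y)$. Then $\psi_\#S(f,\pi):=S(f\circ\psi,\pi\circ\psi)$ defines an element of $\mathcal D_k(X)$.
\end{lemma}

\begin{proof}
Composition with $\psi$ is linear and preserves $L$-convergence. If $\pi^j$ is constant on $\{f\ne0\}$, then $\pi^j\circ\psi$ is constant on $\psi^{-1}\{f\neq0\}=\{f\circ\psi\ne0\}$.
\end{proof}

The last tool is an approximation on the cube that serves two purposes at once: $L$-convergence lets a current pass to the limit, and a.e.\ convergence of gradients lets an integral of minors pass to the limit.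

\begin{lemma}[Polynomial approximation]\label{lem:weier}
For every $g\in\operatorname{Lip}(Q)$ there are polynomials $p_n$ with $p_n\to_Lg$ on $Q$ and $\nabla p_n\to\nabla g$ a.e.\ in $Q$. In particular $\sup_n\sup_Q|\nabla p_n|<\infty$.
\end{lemma}

\begin{proof}
Let $L=\operatorname{Lip}(g)$ and extend $g$ to an $L$-Lipschitz function $\tilde g$ on $\mathbb R^d$ by (F2). Let $\eta\ge0$ be smooth, supported in the unit ball, with $\int\eta=1$, and put $\eta_n(y)=n^d\eta(ny)$, $g_n=\tilde g*\eta_n$. Then $g_n$ is smooth, $|\nabla g_n|\le L$ and $|g_n-\tilde g|\le L/n$. The a.e.\ gradient of a Lipschitz function is its distributional gradient, so $\nabla g_n=(\nabla\tilde g)*\eta_n$, which tends to $\nabla\tilde g$ at every Lebesgue point of $\nabla\tilde g$, that is, a.e. By the Weierstrass theorem in $C^1(Q)$ there is a polynomial $p_n$ with $|p_n-g_n|+|\nabla p_n-\nabla g_n|\le\frac1n$ on $Q$. Since $Q$ is convex, $\operatorname{Lip}(p_n|_Q)\le\sup_Q|\nabla p_n|\le L+1$.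
\end{proof}

\section{Currents with an integrable density}\label{sec:model}

Under $L$-convergence gradients need not converge a.e., and a minor is a nonlinear function of the gradients. That the functionals \eqref{eq:model} satisfy (C) depends on the classical fact that minors are divergences.

\begin{lemma}\label{lem:weakstar}
If $\sigma_n\to_L\sigma$ in $\operatorname{Lip}(Q)^k$ and $I\in\mathcal I(d,k)$, then $\int_QwM_I(\sigma_n)\,dx\to\int_QwM_I(\sigma)\,dx$ for every $w\in L^1(Q)$.
\end{lemma}

\begin{proof}
For $I=(i_1<\dots<i_k)$ let $I_a$ be $I$ with $i_a$ removed, let $\sigma'=(\sigma^2,\dots,\sigma^k)$, and put $M_\emptyset=1$. We claim that for $\sigma\in\operatorname{Lip}(Q)^k$ and $v\in C_c^\infty((0,1)^d)$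
\begin{equation}\label{eq:div}
\int_Q v\,M_I(\sigma)\,dx=-\sum_{a=1}^k(-1)^{a-1}\int_Q\partial_{i_a}v\;\sigma^1\,M_{I_a}(\sigma')\,dx .
\end{equation}
For smooth $\sigma$ we have $d\sigma^1\wedge\dots\wedge d\sigma^k=d(\sigma^1\,d\sigma^2\wedge\dots\wedge d\sigma^k)$, because $d\sigma^2\wedge\dots\wedge d\sigma^k$ is closed. Since $dx^{i_a}\wedge dx^{I_a}=(-1)^{a-1}dx^I$, the coefficients of $dx^I$ give $M_I(\sigma)=\sum_a(-1)^{a-1}\partial_{i_a}(\sigma^1M_{I_a}(\sigma'))$, and \eqref{eq:div} follows by integration by parts. For Lipschitz $\sigma$, apply this to the polynomials of Lemma~\ref{lem:weier}: all integrands converge boundedly a.e., so both sides of \eqref{eq:div} pass to the limit.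

Now argue by induction on $k$, starting from the trivial case of the constant sequence $M_\emptyset=1$. In \eqref{eq:div} for $\sigma_n$, the functions $\partial_{i_a}v\,\sigma_n^1$ converge uniformly to $\partial_{i_a}v\,\sigma^1$ by (F1), and the minors $M_{I_a}(\sigma_n')$ are bounded in $L^\infty(Q)$ and satisfy the lemma by the induction hypothesis. So the right sides converge, and the lemma holds for $w=v$. It holds for all $w\in L^1(Q)$ because $C_c^\infty((0,1)^d)$ is dense in $L^1(Q)$ and $\sup_n\|M_I(\sigma_n)\|_\infty<\infty$.
\end{proof}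

\begin{proposition}\label{prop:model}
For $u\in L^1(Q)$ and $I\in\mathcal I(d,k)$, the functional $T_{u,I}$ of \eqref{eq:model} belongs to $\mathcal D_k(Q)$.
\end{proposition}

\begin{proof}
Multilinearity holds because $M_I(\pi)$ is linear in each $\pi^b$. If $\pi^b$ is constant on the relatively open set $\{f\ne0\}$, then $\nabla\pi^b=0$ at every point of this set interior to $Q$, so $fM_I(\pi)=0$ a.e. If $f_n\to_Lf$ and $\pi_n\to_L\pi$, then
\[
T_{u,I}(f_n,\pi_n)=\int_Qu\,(f_n-f)\,M_I(\pi_n)\,dx+\int_Quf\,M_I(\pi_n)\,dx .
\]
The first term tends to $0$ because $f_n\to f$ uniformly and the minors are bounded. The second tends to $T_{u,I}(f,\pi)$ by Lemma~\ref{lem:weakstar} with $w=uf$.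
\end{proof}

\section{Calculus rules for currents}\label{sec:calculus}

We want $T(f,\dots,g,\dots,g,\dots)=0$ and the product rule. The only algebraic information in the axioms is (L), which speaks of functions constant on open sets, and $g$ may be constant on none. Axiom (C) closes the gap, because it asks only for uniform convergence with bounded slope. A function can be approximated in this sense by a staircase that climbs quickly and then rests, and by two staircases that never climb at the same time.

Call a pair $a,b\in\operatorname{Lip}(X)$ \emph{interlaced} if every point of $X$ has a neighborhood on which $a$ or $b$ is constant. In the formulas below the slots not displayed are fixed and equal on both sides.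

\begin{lemma}\label{lem:interlaced}
Let $T\in\mathcal D_k(X)$, $f\in\operatorname{Lip}(X)$, and let $a,b$ be interlaced. Then
\[
T(f,\dots,a,\dots,b,\dots)=0,\qquad T(f,\dots,ab,\dots)=T(fa,\dots,b,\dots)+T(fb,\dots,a,\dots).
\]
\end{lemma}

\begin{proof}
Cover $X$ by finitely many open sets on each of which $a$ or $b$ is constant, and write $f=\sum_lf\chi_l$ with $\chi_l$ as in (F3). Both identities are linear in $f$, so we may assume $\{f\ne0\}\subset U$ with $U$ one of these sets. The first identity is then (L). For the second, which is symmetric in $a$ and $b$, let $b=c$ on $U$. Then $ab=ca$ on $U$ and $fb=cf$ on $X$, so $T(f,\dots,ab,\dots)=c\,T(f,\dots,a,\dots)=T(fb,\dots,a,\dots)$, while $T(fa,\dots,b,\dots)=0$ because $\{fa\neq0\}\subset U$.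
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.9]
\draw[->] (-0.1,0) -- (2.2,0) node[right] {$t$};
\draw[->] (0,-0.1) -- (0,2.2);
\draw[dotted] (0,0) -- (2,2);
\draw[thick] (0,0) -- (0.25,1) -- (1,1) -- (1.25,2) -- (2,2);
\draw[thick,dashed] (0,0.015) -- (0.5,0.015) -- (0.75,0.97) -- (1.5,0.97) -- (1.75,1.97) -- (2,1.97);
\node[left] at (1.13,1.55) {$\alpha$};
\node[right] at (1.63,1.45) {$\beta$};
\draw (1,0.03) -- (1,-0.03) node[below] {$1$};
\draw (2,0.03) -- (2,-0.03) node[below] {$2$};
\draw (0.03,1) -- (-0.03,1) node[left] {$1$};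
\draw (0.03,2) -- (-0.03,2) node[left] {$2$};
\end{tikzpicture}
\caption{Two staircases $\alpha$ (solid) and $\beta$ (dashed) that stay within distance $1$ of the identity (dotted). The function $\alpha$ climbs with slope $4$ on the intervals $[m,m+\frac14]$, and $\beta$ on the intervals $[m+\frac12,m+\frac34]$. Near every point at least one of them is constant.}
\label{fig:stairs}
\end{figure}

\begin{lemma}\label{lem:calculus}
Let $T\in\mathcal D_k(X)$ and $f,g,h\in\operatorname{Lip}(X)$.
\begin{itemize}
\item[(a)] $T(f,\dots,g,\dots,g,\dots)=0$. Hence $T(f,\pi)$ changes sign when two of the $\pi^j$ are exchanged.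
\item[(b)] $T(f,\dots,gh,\dots)=T(fg,\dots,h,\dots)+T(fh,\dots,g,\dots)$.
\end{itemize}
\end{lemma}

\begin{proof}
Define $\alpha(t)=m+\min\{4(t-m),1\}$ for $t\in[m,m+1]$, $m\in\mathbb Z$, and $\beta(t)=\alpha(t-\frac12)$; see Figure~\ref{fig:stairs}. Both functions are $4$-Lipschitz and map each $[m,m+1]$ into itself, so they differ from $t$ by at most $1$. The function $\alpha$ is locally constant outside the closed set $\bigcup_m[m,m+\frac14]$, and $\beta$ outside the closed set $\bigcup_m[m+\frac12,m+\frac34]$. These sets are disjoint, so near every real number $\alpha$ or $\beta$ is constant. Put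
\[
a_n=\tfrac1n\,\alpha(ng),\qquad b_n=\tfrac1n\,\beta(ng).
\]
Since $g$ is continuous, $a_n,b_n$ are interlaced. They are $4\operatorname{Lip}(g)$-Lipschitz and differ from $g$ by at most $\frac1n$, so $a_n\to_Lg$ and $b_n\to_Lg$. By (F1) also $a_nb_n\to_Lg^2$, $fa_n\to_Lfg$ and $fb_n\to_Lfg$. Letting $n\to\infty$ in Lemma~\ref{lem:interlaced} with the help of (C), we obtain the first statement of (a) and
\begin{equation}\label{eq:square}
T(f,\dots,g^2,\dots)=2\,T(fg,\dots,g,\dots).
\end{equation}
Expanding $T(f,\dots,g+h,\dots,g+h,\dots)=0$ gives $T(f,\dots,g,\dots,h,\dots)+T(f,\dots,h,\dots,g,\dots)=0$, the second statement of (a). For (b), use $2gh=(g+h)^2-g^2-h^2$ and \eqref{eq:square}, showing one slot only: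
\[
T(f,gh)=T(f(g+h),g+h)-T(fg,g)-T(fh,h)=T(fg,h)+T(fh,g).\qedhere
\]
\end{proof}

On the cube, the product rule reduces polynomial maps to the coordinate functions. For $T\in\mathcal D_k(Q)$ and $I=(i_1<\dots<i_k)$ define the linear functional
\[
\Lambda_I(h)=T(h,x^{i_1},\dots,x^{i_k}),\qquad h\in\operatorname{Lip}(Q).
\]
By (C), $\Lambda_I(h_n)\to\Lambda_I(h)$ whenever $h_n\to_Lh$.

\begin{lemma}\label{lem:poly}
Let $T\in\mathcal D_k(Q)$, $f\in\operatorname{Lip}(Q)$, and let $p=(p^1,\dots,p^k)$ be polynomials. Then
\[
T(f,p)=\sum_{I\in\mathcal I(d,k)}\Lambda_I\big(fM_I(p)\big),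
\]
where the empty sum, for $k>d$, is $0$.
\end{lemma}

\begin{proof}
We first show that in any one slot $T(f,q)=\sum_{l=1}^dT(f\,\partial_lq,x^l)$ for all $f$ and all polynomials $q$. By linearity let $q$ be a monomial, and use induction on the degree. For constant $q$ both sides vanish. If $q=x^j\tilde q$, then Lemma~\ref{lem:calculus}(b) and the induction hypothesis, applied with $fx^j$ in place of $f$, give
\[
T(f,x^j\tilde q)=T(fx^j,\tilde q)+T(f\tilde q,x^j)=\sum_lT\big(f(x^j\partial_l\tilde q+\delta_{jl}\tilde q),x^l\big)=\sum_lT(f\,\partial_lq,x^l).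
\]
Applying this in the $k$ slots one after another,
\[
T(f,p)=\sum_{l_1,\dots,l_k=1}^dT\Big(f\prod_{b=1}^k\partial_{l_b}p^b,\;x^{l_1},\dots,x^{l_k}\Big).
\]
By Lemma~\ref{lem:calculus}(a), terms with a repeated index vanish. Each remaining term has $l_b=i_{\tau(b)}$ for a unique $I$ and a unique permutation $\tau$ of $\{1,\dots,k\}$, and it equals $\operatorname{sgn}(\tau)\,\Lambda_I(f\prod_b\partial_{i_{\tau(b)}}p^b)$. The sum over $\tau$ is the Leibniz formula for $M_I(p)$.
\end{proof}

\begin{remark}\label{rem:axioms}
Neither axiom can be dropped, even for finite sums. The functional $f(x_0)\prod_j\pi^j(x_0)$ satisfies (C) but not (L), and it takes the value $1$ on $(1,1,\dots,1)$, whose form is zero. For $d=k=1$, let $\ell$ be a linear functional on the space of germs of Lipschitz functions at $x_0$ that extends $p\mapsto p''(x_0)$ from germs of polynomials. Then $f(x_0)\ell(\pi)$ satisfies (L), but it takes the values $2$ and $0$ on the weakly equivalent tuples $(1,x^2)$ and $(2x,x)$.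
\end{remark}

\section{Approximation by currents with continuous densities}\label{sec:approx}

In this section we prove Theorem~\ref{thm:approx}. The functionals $\Lambda_I$ will have to be moved under integrals over a parameter.

\begin{lemma}\label{lem:interchange}
Let $\Lambda$ be a linear functional on $\operatorname{Lip}(Q)$ with $\Lambda(h_n)\to\Lambda(h)$ whenever $h_n\to_Lh$. Let $Y\subset\mathbb R^d$ be a compact cube and let $F\colon Q\times Y\to\mathbb R$ be continuous with $L:=\sup_y\operatorname{Lip}(F(\cdot,y))<\infty$. Then $y\mapsto\Lambda(F(\cdot,y))$ is continuous and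
\[
\Lambda\Big(\int_YF(\cdot,y)\,dy\Big)=\int_Y\Lambda\big(F(\cdot,y)\big)\,dy .
\]
\end{lemma}

\begin{proof}
If $y_n\to y$, then $F(\cdot,y_n)\to_LF(\cdot,y)$, which gives continuity. Divide $Y$ into $n^d$ equal cubes $Y_{n,l}$ with centers $y_{n,l}$. The Riemann sums $R_n=\sum_l|Y_{n,l}|\,F(\cdot,y_{n,l})$ are $L|Y|$-Lipschitz and converge pointwise to $\int_YF(\cdot,y)\,dy$, so $\Lambda(R_n)$ tends to the left side. By linearity $\Lambda(R_n)$ is a Riemann sum for the right side.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:approx}]
\emph{Step 1: the average, and properties \textup{(a)}, \textup{(b)}.} One would like to mollify $T$ by averaging its translates, but a translation moves $Q$ out of itself, and $f,\pi$ are defined only on $Q$. We first shrink the cube toward its center to make room. Put $\lambda=1-2\varepsilon$, $\mathbf 1=(1,\dots,1)$, $Y_\varepsilon=[-\varepsilon,\varepsilon]^d$, and for $y\in Y_\varepsilon$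
\[
\varphi_y(x)=\varphi_{\varepsilon,y}(x)=\lambda x+\varepsilon\mathbf 1+y .
\]
For $x\in Q$ each coordinate of $\varphi_y(x)$ lies in $[\varepsilon-\varepsilon,\lambda+2\varepsilon]=[0,1]$ and differs from that of $x$ by at most $2\varepsilon$. So $\varphi_y$ maps $Q$ into $Q$, it is $1$-Lipschitz, and $|\varphi_y(x)-x|\le2\varepsilon\sqrt d$. Fix $\rho\in C_c^\infty((-1,1)^d)$ with $\rho\ge0$, $\int\rho=1$, let $\rho_\varepsilon(y)=\varepsilon^{-d}\rho(y/\varepsilon)$, and define
\begin{equation}\label{eq:average}
T_\varepsilon(f,\pi)=\int_{Y_\varepsilon}\rho_\varepsilon(y)\,T(f\circ\varphi_y,\pi\circ\varphi_y)\,dy .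
\end{equation}
The integrand is continuous in $y$ by (C), since $y_n\to y$ implies $g\circ\varphi_{y_n}\to_Lg\circ\varphi_y$ for every $g\in\operatorname{Lip}(Q)$.

Composition with $\varphi_y$ increases neither $\|\cdot\|_\infty$ nor $\operatorname{Lip}(\cdot)$, hence not $\|\cdot\|_L$; this is the one place where the monotonicity of the norm is used. So \eqref{eq:bound} gives
\begin{equation}\label{eq:uniform}
|T(f\circ\varphi_y,\pi\circ\varphi_y)|\le C_T\|f\|_L\prod_j\operatorname{Lip}(\pi^j)\qquad\text{for all }y\in Y_\varepsilon ,
\end{equation}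
and (a) follows because $\rho_\varepsilon$ is a probability density. For (b), let $\varepsilon_n\to0$ and let $y_n\in Y_{\varepsilon_n}$ maximize $|T(f\circ\varphi_{\varepsilon_n,y},\pi\circ\varphi_{\varepsilon_n,y})-T(f,\pi)|$ over $y\in Y_{\varepsilon_n}$. This maximum bounds $|T_{\varepsilon_n}(f,\pi)-T(f,\pi)|$, and it tends to $0$ by (C), since $g\circ\varphi_{\varepsilon_n,y_n}\to_Lg$ for every $g\in\operatorname{Lip}(Q)$.

It remains to show that, for fixed $\varepsilon$, the average \eqref{eq:average} has continuous densities.

\emph{Step 2: the densities.} Let $h\in\operatorname{Lip}(Q)$ and $x\in Q$. Substitute $z=\varphi_y(x)=\varphi_0(x)+y$. As $y$ runs through $Y_\varepsilon$, the point $z$ runs through $\varphi_0(x)+Y_\varepsilon\subset Q$, and $\rho_\varepsilon(z-\varphi_0(x))=0$ for $z$ outside this set. Therefore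
\begin{equation}\label{eq:subst}
\int_{Y_\varepsilon}\rho_\varepsilon(y)\,h(\varphi_y(x))\,dy=\int_Q\rho_\varepsilon(z-\varphi_0(x))\,h(z)\,dz .
\end{equation}
On the right, the dependence on $x$ has moved from $h$ to the smooth kernel. Apply $\Lambda_I$ to both sides as functions of $x$, and use Lemma~\ref{lem:interchange} twice: on the left with $F(x,y)=\rho_\varepsilon(y)h(\varphi_y(x))$, which is $\|\rho_\varepsilon\|_\infty\operatorname{Lip}(h)$-Lipschitz in $x$, and on the right with $F(x,z)=\rho_\varepsilon(z-\varphi_0(x))h(z)$, which is $\operatorname{Lip}(\rho_\varepsilon)\|h\|_\infty$-Lipschitz in $x$. After multiplication by $\lambda^k$ this gives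
\begin{equation}\label{eq:density}
\lambda^k\int_{Y_\varepsilon}\rho_\varepsilon(y)\,\Lambda_I(h\circ\varphi_y)\,dy=\int_Qu^I_\varepsilon\,h\,dz,
\qquad u^I_\varepsilon(z):=\lambda^k\,\Lambda_I\big(\rho_\varepsilon(z-\varphi_0(\cdot))\big).
\end{equation}
The function $u_\varepsilon^I$ does not depend on $h$, and it is continuous on $Q$ by the first statement of Lemma~\ref{lem:interchange}.

\emph{Step 3: polynomial maps.} Let $p=(p^1,\dots,p^k)$ be polynomials and $h_I=fM_I(p)\in\operatorname{Lip}(Q)$. Since $\varphi_y$ is affine with derivative $\lambda\,\mathrm{Id}$, the components of $p\circ\varphi_y$ are again polynomials and $M_I(p\circ\varphi_y)=\lambda^kM_I(p)\circ\varphi_y$. Lemma~\ref{lem:poly} gives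
\[
T(f\circ\varphi_y,p\circ\varphi_y)=\lambda^k\sum_I\Lambda_I(h_I\circ\varphi_y).
\]
Integrating against $\rho_\varepsilon(y)\,dy$ and using \eqref{eq:density},
\begin{equation}\label{eq:rep}
T_\varepsilon(f,p)=\sum_I\int_Qu^I_\varepsilon\,f\,M_I(p)\,dz .
\end{equation}

\emph{Step 4: Lipschitz maps.} This is the passage that failed in Section~\ref{sec:idea} for $\Lambda$; it succeeds now because integration against $u_\varepsilon^I$ is continuous under bounded a.e.\ convergence. Let $\pi\in\operatorname{Lip}(Q)^k$ and let $p_n$ have components as in Lemma~\ref{lem:weier}. For each $y$ we have $p_n\circ\varphi_y\to_L\pi\circ\varphi_y$, so the integrand in \eqref{eq:average} converges by (C), and it is bounded uniformly in $n$ and $y$ by \eqref{eq:uniform}. Hence $T_\varepsilon(f,p_n)\to T_\varepsilon(f,\pi)$. On the right of \eqref{eq:rep}, $M_I(p_n)\to M_I(\pi)$ boundedly a.e., so the integrals converge. Thus \eqref{eq:rep} holds with $\pi$ in place of $p$, and $T_\varepsilon=\sum_IT_{u^I_\varepsilon,I}$ is a current by Proposition~\ref{prop:model}.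
\end{proof}

\begin{remark}\label{rem:densities}
The bound (a) comes from the average \eqref{eq:average}, not from the densities. Formula \eqref{eq:density} and \eqref{eq:bound} give only $|u^I_\varepsilon|\le C_T\max\{\|\rho_\varepsilon\|_\infty,\operatorname{Lip}(\rho_\varepsilon)\}$, and $\operatorname{Lip}(\rho_\varepsilon)=\varepsilon^{-d-1}\operatorname{Lip}(\rho)$. The proof below never takes a limit of the densities.
\end{remark}

\section{The cube}\label{sec:cube}

Formal Lipschitz sums can be added, by interlacing their terms, and multiplied by scalars, by multiplying each $f_i$. By absolute convergence $T(\mathbf s)$ and $\omega(\mathbf s)$ respect both operations, so the equivalence classes form a vector space. Theorem~\ref{thm:A} is the case $k=d$ of the following statement.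

\begin{theorem}\label{thm:cube}
Let $d,k\ge1$ and let $\mathbf s,\mathbf s'$ be formal Lipschitz sums of degree $k$ on $Q$. The following are equivalent:
\begin{itemize}
\item[(i)] $\mathbf s$ and $\mathbf s'$ are equivalent;
\item[(ii)] $T_{u,I}(\mathbf s)=T_{u,I}(\mathbf s')$ for all $u\in C_c^\infty((0,1)^d)$ and $I\in\mathcal I(d,k)$;
\item[(iii)] $\mathbf s$ and $\mathbf s'$ are weakly equivalent.
\end{itemize}
Thus $\sum_i(f_i,\pi_i)\mapsto\sum_if_i\,d\pi_i^1\wedge\dots\wedge d\pi_i^k$ induces an injective linear map from the space of formal Lipschitz sums modulo equivalence into $L^\infty(Q;\Lambda^k\mathbb R^d)$. If $k>d$, then $\mathcal D_k(Q)=\{0\}$.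
\end{theorem}

\begin{proof}
(i)$\Rightarrow$(ii) is Proposition~\ref{prop:model}.

(ii)$\Rightarrow$(iii). By \eqref{eq:modelsum}, the $L^\infty$ functions $\omega_I(\mathbf s)$ and $\omega_I(\mathbf s')$ have equal integrals against every $u\in C_c^\infty((0,1)^d)$, so they agree a.e.

(iii)$\Rightarrow$(i). Let $T\in\mathcal D_k(Q)$, let $T_\varepsilon,u_\varepsilon^I$ be as in Theorem~\ref{thm:approx}, and let $\mathbf s=\sum_i(f_i,\pi_i)$. For each $i$ we have $T_\varepsilon(f_i,\pi_i)\to T(f_i,\pi_i)$ by (b). By (a) these terms are bounded by $C_T\|f_i\|_L\prod_j\operatorname{Lip}(\pi_i^j)$, which is independent of $\varepsilon$ and summable by \eqref{eq:summable}. Dominated convergence for series and \eqref{eq:modelsum} give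
\[
T(\mathbf s)=\lim_{\varepsilon\to0}T_\varepsilon(\mathbf s)=\lim_{\varepsilon\to0}\sum_I\int_Qu_\varepsilon^I\,\omega_I(\mathbf s)\,dx .
\]
The same formula holds for $\mathbf s'$, and the right sides agree when $\omega(\mathbf s)=\omega(\mathbf s')$.

The induced map is well defined by (i)$\Rightarrow$(iii) and injective by (iii)$\Rightarrow$(i). If $k>d$, then $\mathcal I(d,k)$ is empty, so $T_\varepsilon=0$ and $T=0$ by Theorem~\ref{thm:approx}(b).
\end{proof}

\section{Spaces locally bi-Lipschitz to a cube}\label{sec:charts}

The contractions $\varphi_y$ exist on $Q$ but not on a general $X$, so we cut a current into pieces, one for each chart, and move each piece to $Q$. A piece $T(\chi f,\pi)$ is still a functional of functions on all of $X$. To move it we must read it as a current on the chart domain $K$, which acts on functions defined only on $K$.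

\begin{lemma}[Localization]\label{lem:local}
Let $K\subset X$ be closed, let $\chi\in\operatorname{Lip}(X)$ vanish outside $K$, and let $T\in\mathcal D_k(X)$. For $f\in\operatorname{Lip}(K)$ and $\pi\in\operatorname{Lip}(K)^k$ put $T^\chi(f,\pi)=T(\chi\tilde f,\tilde\pi)$, where $\tilde f,\tilde\pi$ are any Lipschitz extensions to $X$. Then $T^\chi$ is well defined and belongs to $\mathcal D_k(K)$.
\end{lemma}

\begin{proof}
Extensions exist by (F2). The function $\chi\tilde f$ does not depend on the extension, and $\{\chi\tilde f\ne0\}\subset\{x\in K:f(x)\neq0\}$. Two extensions of $\pi^b$ agree on $K$, so by (L) they give the same value. Linear combinations of extensions extend linear combinations, so $T^\chi$ is multilinear. If $\pi^b$ is constant on $\{f\ne0\}\subset K$, then $\tilde\pi^b$ is constant on $\{\chi\tilde f\ne0\}$, which gives (L). For (C), let $f_n\to_Lf$ and $\pi_n\to_L\pi$ on $K$ with all Lipschitz constants at most $L$. The convergence is uniform by (F1), so $\mathcal E_Lf_n\to_L\mathcal E_Lf$ and $\mathcal E_L\pi_n^b\to_L\mathcal E_L\pi^b$ on $X$ by (F2). Compute $T^\chi$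 with these extensions and apply (C) for $T$, noting that $\chi\,\mathcal E_Lf_n\to_L\chi\,\mathcal E_Lf$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
\emph{Equivalence implies weak equivalence in every chart.} Let $\mathbf s,\mathbf s'$ be equivalent and let $h\colon K\to Q$ be a chart. For $S\in\mathcal D_k(Q)$, Lemma~\ref{lem:push} applied to $h^{-1}\colon Q\to X$ gives the current $(h^{-1})_\#S\in\mathcal D_k(X)$, whose value on $\mathbf s$ is $S(\mathbf s^h)$. Hence $S(\mathbf s^h)=S(\mathbf s'^h)$ for all $S$, and Theorem~\ref{thm:cube} gives $\omega(\mathbf s^h)=\omega(\mathbf s'^h)$.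

\emph{Weak equivalence in a finite cover implies equivalence.} Let $h_l\colon K_l\to Q$, $l=1,\dots,m$, be charts with $X=\bigcup_l\operatorname{int}K_l$. Such charts exist by the hypothesis on $X$ and compactness, so this case includes sums that are weakly equivalent in every chart. Take $\chi_l$ as in (F3) for the cover by the sets $\operatorname{int}K_l$. For $T\in\mathcal D_k(X)$ let $S_l=(h_l)_\#T^{\chi_l}$, which lies in $\mathcal D_k(Q)$ by Lemmas~\ref{lem:local} and~\ref{lem:push}. For $f\in\operatorname{Lip}(X)$ and $\pi\in\operatorname{Lip}(X)^k$ we have $(f\circ h_l^{-1})\circ h_l=f|_{K_l}$, likewise for $\pi$, and $f,\pi$ extend their own restrictions. Therefore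
\begin{equation}\label{eq:pieces}
T(f,\pi)=\sum_{l=1}^mT(\chi_lf,\pi)=\sum_{l=1}^mT^{\chi_l}(f|_{K_l},\pi|_{K_l})=\sum_{l=1}^mS_l(f\circ h_l^{-1},\pi\circ h_l^{-1}).
\end{equation}
Summing over the terms of $\mathbf s$ gives $T(\mathbf s)=\sum_{l=1}^mS_l(\mathbf s^{h_l})$, a finite sum of convergent series, and the same holds for $\mathbf s'$. If $\mathbf s,\mathbf s'$ are weakly equivalent in each $h_l$, then $S_l(\mathbf s^{h_l})=S_l(\mathbf s'^{h_l})$ by Theorem~\ref{thm:cube}, so $T(\mathbf s)=T(\mathbf s')$.

\emph{The case $k>d$.} Every $S_l$ vanishes by Theorem~\ref{thm:cube}, so $T=0$ by \eqref{eq:pieces}.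
\end{proof}

\begin{thebibliography}{1}
\bibitem{Takac}
Jakub Tak\'a\v{c}, \emph{Failure of Lang's Flat Chain Conjecture and non-regularity of the prescribed Jacobian equation}, arXiv:2506.13718 (2025).
\end{thebibliography}
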